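\title{Convex coverings of closed curves under translations and quarter turns}

\begin{abstract}
We consider convex plane regions that contain a copy of every closed curve of length $2$, where a curve may be translated and turned by multiples of $\pi/2$. The equilateral triangle of height $\cos(\pi/12)$ is such a region, of area about $0.53868$. We show that it is not the smallest one: the equilateral triangle of height $1$, cut off at height $1/\sqrt2$, is such a region of area about $0.52782$. We also show that the first region is the smallest among triangles, that the second is the smallest among isosceles triangles and isosceles trapezoids, and that a smallest convex region exists and has area between $1/2$ and $0.5277$.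
\end{abstract}

\section{Introduction}

Let $\mathcal S$ be the set of all closed rectifiable curves of length $2$ in the plane. If $G$ is a group of transformations of the plane, a region $K$ is a \emph{$G$-covering} of $\mathcal S$ if for every $\gamma\in\mathcal S$ there is $g\in G$ with $g\gamma\subseteq K$. Let $R$ be the rotation by $\pi/2$ about the origin, and let $G_4$ be the group generated by $R$ and all translations; its elements are the maps $p\mapsto R^jp+v$. In this paper a \emph{covering} is a $G_4$-covering of $\mathcal S$, and $|K|$ denotes the area of $K$. We ask how small a convex covering can be.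

The length $2$ is chosen so that a unit segment, traversed once in each direction, belongs to $\mathcal S$, and so that no curve of $\mathcal S$ has width more than $1$ in any direction. Thus the unit square covers $\mathcal S$ by translations alone. Each rotation that we allow gives a choice between several positions of the curve, and a good covering exploits that choice. The half-turn lets every curve fit into the equilateral triangle of height $1$, whose area is $1/\sqrt3\approx0.577$ (Lemmas~\ref{lem:place} and~\ref{lem:half}). The quarter turn lets us shrink this triangle further. Put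
\[
\beta=\cos\frac{\pi}{12}=\frac{1+\sqrt3}{2\sqrt2},\qquad \delta=\frac{2\beta}{\sqrt3},
\]
and let $\triangle_\beta$ be the equilateral triangle of height $\beta$, which has side $\delta$ and area $\beta^2/\sqrt3\approx0.53868$. It is known that $\triangle_\beta$ is a convex covering; we recall a proof in Proposition~\ref{prop:beta}. No smaller equilateral triangle holds even all unit segments (Example~\ref{ex:segments}). This makes the following question, which comes from the work of Jung, Yoon, Ahn and Tokuyama~\cite{JYAT}, a natural one:
\begin{quote}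
\emph{Is $\triangle_\beta$ the convex $G_4$-covering of $\mathcal S$ of smallest area?}
\end{quote}

The answer is no. The quarter turn can be spent in a second way: it can be used to make the curve flat. The horizontal and vertical widths of a curve in $\mathcal S$ add up to at most $\sqrt2$, so one of them is at most $1/\sqrt2$. Applied to the unit square, this remark gives the covering rectangle with sides $1$ and $1/\sqrt2$. Applied to the equilateral triangle of height $1$, it removes the top, and this saves more area than shrinking does. Let $Z$ be the part of the equilateral triangle of height $1$ that lies within distance $1/\sqrt2$ of the base (Figure~\ref{fig:Z}), and put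
\[
A_0=\frac{\sqrt2-\frac12}{\sqrt3}\approx0.52782 .
\]

\begin{theorem}\label{thm:Z}
The trapezoid $Z$ is a convex covering, and $|Z|=A_0<|\triangle_\beta|$.
\end{theorem}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=3.6]
\draw[thick,fill=gray!15] (0,0)--(1.1154,0)--(0.5577,0.9659)--cycle;
\draw[very thick] (0,0)--(0.7071,0.7071);
\node at (0.5577,-0.1) {$\triangle_\beta$};
\begin{scope}[xshift=1.6cm]
\draw[dashed] (0.4082,0.7071)--(0.5774,1)--(0.7465,0.7071);
\draw[thick,fill=gray!15] (0,0)--(1.1547,0)--(0.7465,0.7071)--(0.4082,0.7071)--cycle;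
\draw[very thick] (0.0197,0)--(0.7268,0.7071);
\node at (0.5774,-0.1) {$Z$};
\end{scope}
\end{tikzpicture}
\caption{Left: the equilateral triangle $\triangle_\beta$ of height $\beta=\cos(\pi/12)$. Right: the trapezoid $Z$, obtained from the equilateral triangle of height $1$ by cutting off the top (dashed) at height $1/\sqrt2$. Both are drawn to the same scale. The unit segment at $45^\circ$ to the base fits tightly against a leg of $\triangle_\beta$ and against the top edge of $Z$.}
\label{fig:Z}
\end{figure}

The trapezoid $Z$ is not the smallest convex covering either: its two top corners can be trimmed.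

\begin{theorem}\label{thm:trim}
Let $\alpha=\pi/12$. The convex set $K^*\subset Z$ defined in~\eqref{eq:Kstar} is a covering, and
\[
|K^*|=A_0-\frac2{\sqrt6}\Bigl(1-\cos\alpha-\frac12\,\alpha\sin\alpha\Bigr)\approx0.52766<|Z| .
\]
\end{theorem}

Within simple families of shapes, however, both $\triangle_\beta$ and $Z$ are optimal. By an \emph{isosceles trapezoid} we mean a convex quadrilateral with two parallel sides that is symmetric in the line through their midpoints; rectangles are included.

\begin{theorem}\label{thm:tri}
Every triangle that is a covering has area at least $|\triangle_\beta|$, with equality only for triangles congruent to $\triangle_\beta$.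
\end{theorem}

\begin{theorem}\label{thm:trap}
Every isosceles triangle or isosceles trapezoid that is a covering has area at least $A_0$, with equality only if it is congruent to $Z$. Every rectangle that is a covering has area at least $1/\sqrt2$.
\end{theorem}

\begin{theorem}\label{thm:lower}
A convex covering of smallest area exists, and every convex covering has area greater than $1/2$.
\end{theorem}

We do not determine the smallest area. By Theorems~\ref{thm:trim} and~\ref{thm:lower} it lies in the interval $(\frac12,\,0.5277)$.

The proofs are of two kinds. To show that a region is a covering we must place an arbitrary curve, and our only tool is an inequality that bounds the widths of a closed curve by averages over its tangent directions (Section~\ref{sec:width}). It is applied to equilateral triangles in Section~\ref{sec:equi}, to $Z$ in Section~\ref{sec:Z} and to $K^*$ in Section~\ref{sec:trim}. To bound the area of a covering from below we may choose the curves, and circles, segments and parallelograms suffice (Sections~\ref{sec:test} to~\ref{sec:lower}).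

\section{Widths of closed curves}\label{sec:width}

We begin with two reductions. First, the closure of a convex set is convex and has the same area, because the boundary of a convex plane set has measure zero; so all regions are taken closed. Second, being a covering depends only on the congruence class of the region. Indeed, let $K$ be a covering, $\sigma$ an isometry of the plane and $\gamma\in\mathcal S$. Then $\sigma^{-1}\gamma\in\mathcal S$, so $g\sigma^{-1}\gamma\subseteq K$ for some $g\in G_4$, and $(\sigma g\sigma^{-1})\gamma\subseteq\sigma K$. The map $\sigma g\sigma^{-1}$ lies in $G_4$, because the linear part of $\sigma$ conjugates $R$ to $R$ or to $R^{-1}$. We may therefore put each region in the position that is most convenient.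

For a nonempty compact set $C$ in the plane and a vector $n$, the \emph{support function} is $h_C(n)=\max_{p\in C}p\cdot n$. We use three of its properties:
\[
C\subseteq\{p: p\cdot n\le c\}\iff h_C(n)\le c,\qquad h_{C+v}(n)=h_C(n)+v\cdot n,\qquad h_{-C}(n)=h_C(-n).
\]
For a unit vector $u$, the \emph{width} $w_C(u)=h_C(u)+h_C(-u)$ is the length of the projection of the convex hull of $C$ to the line $\mathbb Ru$. We write $w_x$ and $w_y$ for the widths in the directions $(1,0)$ and $(0,1)$.

We parametrize $\gamma\in\mathcal S$ by arclength, $\gamma\colon[0,2]\to\mathbb R^2$ with $\gamma(0)=\gamma(2)$. This map is Lipschitz, so $\gamma'(s)$ exists for almost every $s$, has length $1$ there, and $\gamma$ is the integral of $\gamma'$. For a bounded measurable function $f$ on the unit circle let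
\[
\mathbb E_\gamma[f]=\frac12\int_0^2f(\gamma'(s))\,ds
\]
be its average over the tangent directions of $\gamma$. We write $e$ for the variable on the unit circle.

\begin{lemma}\label{lem:width}
For $\gamma\in\mathcal S$ and every unit vector $u$ we have $w_\gamma(u)\le\mathbb E_\gamma\bigl[\,|e\cdot u|\,\bigr]$.
\end{lemma}

\begin{proof}
Choose a point of $\gamma$ where $p\cdot u$ is minimal and a point where it is maximal. They divide the closed curve into two arcs. Along each arc $p\cdot u$ changes by $w_\gamma(u)$, so the integral of $|\gamma'(s)\cdot u|$ over each arc is at least $w_\gamma(u)$. Adding, $2w_\gamma(u)\le\int_0^2|\gamma'(s)\cdot u|\,ds$.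
\end{proof}

This is the only place where we use that the curves are closed. For open curves the factor $2$ is lost: a straight segment of length $2$ has width $2$ in its own direction.

Lemma~\ref{lem:width} gives $w_\gamma(u)\le1$, and the doubled unit segment in direction $u$ shows that nothing better holds for one direction. A curve cannot be wide in several directions at once, however, since a tangent vector cannot be parallel to all of them.

\begin{lemma}\label{lem:sum}
Let $m\ge1$, let $\theta_0\in\mathbb R$, and let $\omega_k$ be the unit vector at angle $\theta_0+k\pi/m$. Then for every $\gamma\in\mathcal S$,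
\[
\sum_{k=0}^{m-1}w_\gamma(\omega_k)\le\frac1{\sin(\pi/2m)} .
\]
In particular,
\begin{equation}\label{eq:wxwy}
w_x+w_y\le\sqrt2 .
\end{equation}
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:width} it suffices to show $\sum_{k=0}^{m-1}|e\cdot\omega_k|\le1/\sin(\pi/2m)$ for every unit vector $e$. Let $x$ be the angle of $e$. The vectors $\omega_k$, $k\in\mathbb Z/2m\mathbb Z$, are equally spaced and $\omega_{k+m}=-\omega_k$. The half-open arc of angles $[x-\frac\pi2,x+\frac\pi2)$ contains exactly $m$ consecutive ones, $\omega_j,\dots,\omega_{j+m-1}$. They have nonnegative inner product with $e$ and include one vector from each pair $\pm\omega_k$. Hence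
\[
\sum_{k=0}^{m-1}|e\cdot\omega_k|=e\cdot\sum_{k=j}^{j+m-1}\omega_k\le\Bigl|\sum_{k=0}^{m-1}\exp\frac{ik\pi}m\Bigr|=\frac{|\exp(i\pi)-1|}{|\exp(i\pi/m)-1|}=\frac{2}{2\sin(\pi/2m)} .
\]
The case $m=2$, $\theta_0=0$ is~\eqref{eq:wxwy}.
\end{proof}

\section{Equilateral triangles}\label{sec:equi}

Let
\[
u_1=\Bigl(\frac{\sqrt3}2,\frac12\Bigr),\qquad u_2=\Bigl(-\frac{\sqrt3}2,\frac12\Bigr),\qquad u_3=(0,-1),
\]
so that $u_1+u_2+u_3=0$, and for $h>0$ let
\[
\Delta_h=\{p:\ p\cdot u_1\le h,\ p\cdot u_2\le0,\ p\cdot u_3\le0\}=\Bigl\{(x,y):\ y\ge0,\ \frac y{\sqrt3}\le x\le\frac{2h-y}{\sqrt3}\Bigr\}.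
\]
This is the equilateral triangle of height $h$ with base from $(0,0)$ to $(2h/\sqrt3,0)$. Thus $\triangle_\beta$ is congruent to $\Delta_\beta$, and $Z=\Delta_1\cap\{y\le1/\sqrt2\}$.

Fitting a translate of $\gamma$ into $\Delta_h$ means satisfying three linear inequalities in the two coordinates of the translation vector. One combination of the three inequalities does not involve the translation, namely their sum. This leads to
\[
L(\gamma)=h_\gamma(u_1)+h_\gamma(u_2)+h_\gamma(u_3),
\]
which is invariant under translations because $u_1+u_2+u_3=0$. The next lemma says that $L(\gamma)$ is the height of the smallest triangle $\Delta_h$ that contains a translate of $\gamma$. It also fixes a specific placement, resting on the base and centered between the legs, which we need for $Z$ and $K^*$.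

\begin{lemma}\label{lem:place}
If a translate of $\gamma$ lies in $\Delta_h$, then $L(\gamma)\le h$. Conversely, if $L(\gamma)\le h$, then $\gamma$ has a translate all of whose points $(x,y)$ satisfy
\[
0\le y\le w_y(\gamma),\qquad \frac y{\sqrt3}+\frac{h-L(\gamma)}{\sqrt3}\le x\le\frac{2h-y}{\sqrt3}-\frac{h-L(\gamma)}{\sqrt3};
\]
this translate lies in $\Delta_h$.
\end{lemma}

\begin{proof}
If $\gamma\subseteq\Delta_h$, then $h_\gamma(u_1)\le h$, $h_\gamma(u_2)\le0$ and $h_\gamma(u_3)\le0$; add these. Conversely, let $L=L(\gamma)\le h$. Translate vertically so that the minimal height on $\gamma$ is $0$. Then $h_\gamma(u_3)=0$, all heights lie in $[0,w_y]$, and $h_\gamma(u_1)+h_\gamma(u_2)=L$. A translation by $(\xi,0)$ adds $\frac{\sqrt3}2\xi$ to $h_\gamma(u_1)$ and subtracts it from $h_\gamma(u_2)$. Choose $\xi$ so that afterwards $h_\gamma(u_2)=-\frac{h-L}2$; then $h_\gamma(u_1)=L+\frac{h-L}2=h-\frac{h-L}2$. The inequalities $p\cdot u_2\le-\frac{h-L}2$ and $p\cdot u_1\le h-\frac{h-L}2$, multiplied by $2/\sqrt3$, are the two stated bounds on $x$.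
\end{proof}

Lemma~\ref{lem:width} controls widths, and $L(\gamma)$ is not a sum of widths. But $L(\gamma)+L(-\gamma)$ is, and this is where the half-turn enters. For a unit vector $e$ put
\[
g(e)=\frac12\sum_{i=1}^3|e\cdot u_i|=\max_i|e\cdot u_i|\le1 .
\]
The two expressions agree: the three numbers $e\cdot u_i$ have sum $0$, so the largest absolute value among them is the sum of the other two.

\begin{lemma}\label{lem:half}
For $\gamma\in\mathcal S$ we have $\min\{L(\gamma),L(-\gamma)\}\le\mathbb E_\gamma[g]\le1$.
\end{lemma}

\begin{proof}
Since $h_{-\gamma}(u_i)=h_\gamma(-u_i)$, Lemma~\ref{lem:width} gives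
\[
L(\gamma)+L(-\gamma)=\sum_iw_\gamma(u_i)\le\mathbb E_\gamma\Bigl[\sum_i|e\cdot u_i|\Bigr]=2\,\mathbb E_\gamma[g].\qedhere
\]
\end{proof}

So one of $\gamma$ and $-\gamma$ has a translate in $\Delta_1$. The half-turn cannot be omitted. Let $\gamma$ be the boundary of $\Delta_h$ with $h=1/\sqrt3$, which has length $2$. Then $L(\gamma)=h$ and all three widths equal $h$, so $L(-\gamma)=2h=2/\sqrt3>1$.

We now look at the simplest curves, for which both uses of the quarter turn can be seen by hand.

\begin{example}\label{ex:segments}
Let $\gamma$ be the doubled unit segment from $-e/2$ to $e/2$, where $e$ has angle $x$. Then $h_\gamma(u_i)=\frac12|e\cdot u_i|$, so $L(\gamma)=L(-\gamma)=g(e)$. The lines $\mathbb Ru_i$ have angles $\frac\pi6,\frac\pi2,\frac{5\pi}6$ modulo $\pi$, so $g(e)=\cos a$, where $a$ is the distance from $x$ to the nearest odd multiple of $\frac\pi6$. Likewise $L(R\gamma)=g(Re)=\cos a'$, where $a'$ is the distance from $x$ to the nearest even multiple of $\frac\pi6$. Since $x$ lies between two consecutive multiples of $\frac\pi6$, we have $a+a'=\frac\pi6$.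

\emph{First use: minimize $L$.} We have $\max\{a,a'\}\ge\frac\pi{12}$, so one of $L(\gamma)$, $L(R\gamma)$ is at most $\beta$, and for $x=\frac\pi4$ both equal $\beta$. By Lemma~\ref{lem:place}, $\Delta_h$ holds all unit segments up to $G_4$ exactly when $h\ge\beta$.

\emph{Second use: minimize the height.} The segments $\gamma$ and $R\gamma$ have heights $|\sin x|$ and $|\cos x|$, one of which is at most $1/\sqrt2$. We take the flatter one and accept whatever value of $L$ it has; this value is at most $1$. For $x=\frac\pi6$, for instance, the flatter position has $L=1$ and height $\frac12$, while the first rule would pick the turned segment, with $L=\frac{\sqrt3}2$ and height $\frac{\sqrt3}2$. Under the second rule each segment rests on the base of $\Delta_1$ and stays below height $1/\sqrt2$, that is, in $Z$.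

The first rule multiplies the area $1/\sqrt3$ of $\Delta_1$ by $\beta^2\approx0.933$, the second by $1-(1-1/\sqrt2)^2\approx0.914$.
\end{example}

Both rules extend from segments to all curves. The first one gives the triangle of the question.

\begin{proposition}\label{prop:beta}
The triangle $\triangle_\beta$ is a covering.
\end{proposition}

\begin{proof}
Let $\gamma\in\mathcal S$. As in the proof of Lemma~\ref{lem:half},
\[
\sum_{j=0}^3L(R^j\gamma)=\sum_iw_\gamma(u_i)+\sum_iw_{R\gamma}(u_i)=\sum_iw_\gamma(u_i)+\sum_iw_\gamma(R^{-1}u_i).
\]
The right side is the sum of the widths of $\gamma$ in the six directions at angles $k\pi/6$, $0\le k\le5$. By Lemma~\ref{lem:sum} with $m=6$ it is at most $1/\sin\frac\pi{12}=4\cos\frac\pi{12}$, where we used $2\sin\frac\pi{12}\cos\frac\pi{12}=\frac12$. So $L(R^j\gamma)\le\beta$ for some $j$, and Lemma~\ref{lem:place} places $R^j\gamma$ in $\Delta_\beta$.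
\end{proof}

\section{The trapezoid $Z$}\label{sec:Z}

The second rule makes two choices in a row: a quarter turn to control the height and a half-turn to control $L$. They do not interfere, because a half-turn leaves all widths unchanged.

\begin{proof}[Proof of Theorem~\ref{thm:Z}]
Let $\gamma\in\mathcal S$. By~\eqref{eq:wxwy}, one of $w_x,w_y$ is at most $1/\sqrt2$, and $R$ exchanges them; so after replacing $\gamma$ by $R\gamma$ if necessary, $w_y\le1/\sqrt2$. By Lemma~\ref{lem:half}, after replacing $\gamma$ by $-\gamma=R^2\gamma$ if necessary, $L(\gamma)\le1$, and still $w_y\le1/\sqrt2$. Lemma~\ref{lem:place} with $h=1$ gives a translate in $\Delta_1$ with all heights at most $w_y\le1/\sqrt2$. This translate lies in $Z$, and all motions used belong to $G_4$.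

An equilateral triangle of height $h$ has area $h^2/\sqrt3$, so
\[
|Z|=\frac1{\sqrt3}\Bigl(1-\Bigl(1-\frac1{\sqrt2}\Bigr)^2\Bigr)=\frac{\sqrt2-\frac12}{\sqrt3}=A_0 .
\]
Since $\beta^2=\frac12(1+\cos\frac\pi6)=\frac{2+\sqrt3}4$, the inequality $|Z|<|\triangle_\beta|$ reads $\sqrt2-\frac12<\frac{2+\sqrt3}4$, that is, $4\sqrt2<4+\sqrt3$. Squaring gives the equivalent inequality $13<8\sqrt3$, which holds because $169<192$.
\end{proof}

\begin{remark}
For $m\ge2$ let $G_{2m}$ be the group generated by the translations and the rotation by $\pi/m$, and let $s_m=1/(m\sin(\pi/2m))$. Then $\Delta_1\cap\{y\le s_m\}$ is a $G_{2m}$-covering of $\mathcal S$. Indeed, by Lemma~\ref{lem:sum} with $\theta_0=\pi/2$, one of the $m$ widths in the directions $\frac\pi2+\frac{k\pi}m$ is at most $s_m$, so a rotation in $G_{2m}$ achieves $w_y\le s_m$. The group contains the half-turn, and the proof ends as above. The case $m=2$ is the covering statement of Theorem~\ref{thm:Z}.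
\end{remark}

\section{Trimming the top corners of $Z$}\label{sec:trim}

In the placement of Lemma~\ref{lem:place}, a curve reaches a top corner of $Z$ only if $w_y=1/\sqrt2$ and $L=1$ at the same time. These two extremes exclude each other once we arrange $w_y\le w_x$. For then $w_y=1/\sqrt2$ forces equality in~\eqref{eq:wxwy}, hence tangents at $45^\circ$, and in these directions $g$ equals $\beta<1$. A tall curve therefore keeps a distance from both legs. We make this quantitative.

For a unit vector $e$ let $\phi=\phi(e)\in[0,\frac\pi2]$ be the angle between the line $\mathbb Re$ and the horizontal axis, so that $e=(\pm\cos\phi,\pm\sin\phi)$. Then $|e\cdot u_3|=\sin\phi$ and $\max\{|e\cdot u_1|,|e\cdot u_2|\}=\frac{\sqrt3}2\cos\phi+\frac12\sin\phi=\cos(\phi-\frac\pi6)$. Comparing with $\sin\phi=\cos(\frac\pi2-\phi)$, we get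
\begin{equation}\label{eq:g}
g=\cos\bigl(\phi-\tfrac\pi6\bigr)\ \text{ for }\phi\le\tfrac\pi3,\qquad g=\sin\phi\ \text{ for }\phi\ge\tfrac\pi3 .
\end{equation}
Throughout this section $\alpha=\frac\pi{12}=\frac\pi4-\frac\pi6$.

The closeness of the tangents to the diagonals is measured by $\mathbb E_\gamma[\cos(\phi-\frac\pi4)]$. Suppose it is at least $\cos\theta$ with $0\le\theta<\alpha$. If $\phi$ were constant along $\gamma$, it would lie in $[\frac\pi4-\theta,\frac\pi4+\theta]\subset(\frac\pi6,\frac\pi3)$, where $g$ is decreasing, and we would get $g\le\cos(\frac\pi4-\theta-\frac\pi6)=\cos(\alpha-\theta)$. The next lemma says that mixing different directions does not give a larger average.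

\begin{lemma}\label{lem:mix}
Let $\gamma\in\mathcal S$ and $0\le\theta<\alpha$. If $\mathbb E_\gamma[\cos(\phi-\frac\pi4)]\ge\cos\theta$, then $\mathbb E_\gamma[g]\le\cos(\alpha-\theta)$.
\end{lemma}

\begin{proof}
If $\theta=0$, then $\phi=\frac\pi4$ for almost every tangent, and there $g=\cos\alpha$ by~\eqref{eq:g}.

Let $\theta>0$. We bound one average under a constraint on another, so we look for a multiplier $\mu\ge0$ such that $g+\mu\cos(\phi-\frac\pi4)$ is maximal at the expected extremal angle $\phi=\frac\pi4-\theta$. Setting the derivative at that angle equal to zero gives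
\[
\mu=\frac{\sin\varepsilon}{\sin\theta}>0,\qquad\text{where }\varepsilon=\alpha-\theta .
\]
We claim that for all $\phi\in[0,\frac\pi2]$,
\begin{equation}\label{eq:point}
g+\mu\cos\bigl(\phi-\tfrac\pi4\bigr)\le\cos\varepsilon+\mu\cos\theta .
\end{equation}
Averaging~\eqref{eq:point} gives $\mathbb E_\gamma[g]\le\cos\varepsilon+\mu\bigl(\cos\theta-\mathbb E_\gamma[\cos(\phi-\frac\pi4)]\bigr)\le\cos\varepsilon$, which is the lemma.

For $\phi\le\frac\pi3$ put $\psi=\phi-(\frac\pi4-\theta)$. Then $\phi-\frac\pi6=\psi+\varepsilon$ and $\phi-\frac\pi4=\psi-\theta$, so the left side of~\eqref{eq:point} is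
\[
\cos(\psi+\varepsilon)+\mu\cos(\psi-\theta)=\cos\psi\,(\cos\varepsilon+\mu\cos\theta)+\sin\psi\,(\mu\sin\theta-\sin\varepsilon)=\cos\psi\,(\cos\varepsilon+\mu\cos\theta),
\]
and~\eqref{eq:point} follows from $\cos\psi\le1$.

For $\phi\ge\frac\pi3$ we have $g\le1$ and $\phi-\frac\pi4\in[\alpha,\frac\pi4]$, so the left side is at most $1+\mu\cos\alpha$. It remains to show $\mu(\cos\theta-\cos\alpha)\ge1-\cos\varepsilon$. Since $\sin\frac{\alpha+\theta}2\ge\sin\theta$ and $\cos\frac\varepsilon2\ge\frac12$,
\[
\mu(\cos\theta-\cos\alpha)=\frac{2\sin\frac\varepsilon2\cos\frac\varepsilon2}{\sin\theta}\cdot2\sin\frac{\alpha+\theta}2\sin\frac\varepsilon2\ge4\sin^2\frac\varepsilon2\cos\frac\varepsilon2\ge2\sin^2\frac\varepsilon2=1-\cos\varepsilon.\qedhere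
\]
\end{proof}

The proof below applies the lemma to a curve of height $w_y=\cos\theta/\sqrt2$. By Lemma~\ref{lem:place} the gain is a horizontal margin of $(1-\cos(\alpha-\theta))/\sqrt3$ at each leg, and it vanishes at $\theta=\alpha$. We record the margin as a function of the height. Let $y_*=\cos\alpha/\sqrt2$, and define $d\colon[0,1/\sqrt2]\to[0,\infty)$ by $d(y)=0$ for $0\le y\le y_*$ and
\[
d\Bigl(\frac{\cos\theta}{\sqrt2}\Bigr)=\frac{1-\cos(\alpha-\theta)}{\sqrt3}\qquad(0\le\theta\le\alpha).
\]
The function $d$ is continuous. For $y=\cos\theta/\sqrt2$ with $0<\theta<\alpha$, the chain rule gives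
\[
d'(y)=\frac{-\sin(\alpha-\theta)/\sqrt3}{-\sin\theta/\sqrt2}=\sqrt{\frac23}\;\frac{\sin(\alpha-\theta)}{\sin\theta}>0 .
\]
As $y$ increases, $\theta$ decreases and $d'(y)$ increases; as $y\downarrow y_*$, $\theta\to\alpha$ and $d'(y)\to0$. So $d'$ is nonnegative and nondecreasing on $[0,1/\sqrt2)$, and $d$ is nondecreasing and convex. Define
\begin{equation}\label{eq:Kstar}
K^*=\Bigl\{(x,y):\ 0\le y\le\frac1{\sqrt2},\ \ \frac y{\sqrt3}+d(y)\le x\le\frac{2-y}{\sqrt3}-d(y)\Bigr\}\subset Z .
\end{equation}
This is the set of points of $Z$ at height $y$ whose horizontal distance from both leg lines is at least $d(y)$. The lower bound on $x$ is a convex function of $y$ and the upper bound is concave, so $K^*$ is convex.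

\begin{proof}[Proof of Theorem~\ref{thm:trim}]
Let $\gamma\in\mathcal S$. Replacing $\gamma$ by $R\gamma$ if necessary, we assume $w:=w_y\le w_x$; then $w\le1/\sqrt2$ by~\eqref{eq:wxwy}. We claim that
\begin{equation}\label{eq:margin}
\min\{L(\gamma),L(-\gamma)\}\le1-\sqrt3\,d(w).
\end{equation}
If $w\le y_*$, this is Lemma~\ref{lem:half}. Otherwise $w=\cos\theta/\sqrt2$ with $0\le\theta<\alpha$. By Lemma~\ref{lem:width}, $w_x\le\mathbb E_\gamma[\cos\phi]$ and $w_y\le\mathbb E_\gamma[\sin\phi]$, so
\[
\mathbb E_\gamma\bigl[\cos(\phi-\tfrac\pi4)\bigr]=\frac{\mathbb E_\gamma[\cos\phi+\sin\phi]}{\sqrt2}\ge\frac{w_x+w_y}{\sqrt2}\ge\sqrt2\,w=\cos\theta .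
\]
The last inequality is where $w_y\le w_x$ is needed. Lemmas~\ref{lem:mix} and~\ref{lem:half} now give $\min\{L(\gamma),L(-\gamma)\}\le\cos(\alpha-\theta)=1-\sqrt3\,d(w)$, which is~\eqref{eq:margin}.

After a half-turn if necessary, $(1-L(\gamma))/\sqrt3\ge d(w)$. In the placement of Lemma~\ref{lem:place} with $h=1$, each point $(x,y)$ has $0\le y\le w$ and horizontal margin at least $d(w)$ at both legs. Since $d$ is nondecreasing, $d(w)\ge d(y)$, so the point lies in $K^*$.

For the area, note that every horizontal section of $Z$ is at least as long as the top edge, of length $\frac2{\sqrt3}(1-\frac1{\sqrt2})>0.33$, while $d\le d(1/\sqrt2)=(1-\cos\alpha)/\sqrt3<0.02$. So the section at height $y$ loses exactly the length $2d(y)$. Substituting $y=\cos\theta/\sqrt2$,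
\[
|Z|-|K^*|=2\int_{y_*}^{1/\sqrt2}d(y)\,dy=\frac2{\sqrt6}\int_0^\alpha\bigl(1-\cos(\alpha-\theta)\bigr)\sin\theta\,d\theta>0 .
\]
Here $\int_0^\alpha\sin\theta\,d\theta=1-\cos\alpha$. Also $\cos(\alpha-\theta)\sin\theta=\frac12\sin\alpha+\frac12\sin(2\theta-\alpha)$, and the last term is odd about $\theta=\alpha/2$, so $\int_0^\alpha\cos(\alpha-\theta)\sin\theta\,d\theta=\frac12\alpha\sin\alpha$. The removed area is therefore $\frac2{\sqrt6}(1-\cos\alpha-\frac12\alpha\sin\alpha)\approx1.6\cdot10^{-4}$.
\end{proof}

\section{Test curves}\label{sec:test}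

We turn to lower bounds. A good test curve leaves the covering few choices, so we use curves with symmetry. For unit vectors $e_1,e_2$ and weights $a_1,a_2\ge0$ with $a_1+a_2=1$ let
\[
P=\Bigl\{\xi_1e_1+\xi_2e_2:\ |\xi_1|\le\frac{a_1}2,\ |\xi_2|\le\frac{a_2}2\Bigr\}.
\]
If $e_1,e_2$ are not parallel and both weights are positive, $P$ is a parallelogram of perimeter $2$. If $a_2=0$, it is a unit segment, the image of a curve of length $2$ that traverses it twice. We call both kinds \emph{test parallelograms}. For every vector $n$,
\begin{equation}\label{eq:hP}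
h_P(n)=\tfrac12\bigl(a_1|e_1\cdot n|+a_2|e_2\cdot n|\bigr),\qquad w_y(P)=a_1|\sin x_1|+a_2|\sin x_2|,
\end{equation}
where $x_k$ is the angle of $e_k$.

\begin{lemma}\label{lem:test}
Let $K$ be a convex covering.
\begin{enumerate}
\item[(a)] $K$ contains a disk of radius $1/\pi$.
\item[(b)] For every test parallelogram $P$, $K$ contains a translate of $P$ or of $RP$.
\item[(c)] $K$ contains a translate of every square of side $\frac12$.
\item[(d)] If $K$ lies between two parallel lines at distance $s$, then $s\ge1/\sqrt2$.
\end{enumerate}
\end{lemma}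

\begin{proof}
A convex set that contains a curve contains its convex hull; this is how convexity enters. (a)~The circle of length $2$ has radius $1/\pi$. (b)~Since $R^2P=-P=P$, each $R^jP$ equals $P$ or $RP$. (c)~A square of side $\frac12$ centered at $0$ is a test parallelogram with $RP=P$. (d)~Take a unit segment $P$ at angle $\frac\pi4$ to the two lines. Both $P$ and $RP$ have width $1/\sqrt2$ in the direction perpendicular to the lines.
\end{proof}

\section{Triangles}\label{sec:tri}

A triangle of small area with a short side is long and thin, and one with a very long side is flat. A single test curve, the square with a diagonal parallel to a given side, excludes both and confines each side length to an interval. For area at most $|\triangle_\beta|$ the left end of this interval is exactly $\delta$.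

\begin{proof}[Proof of Theorem~\ref{thm:tri}]
Let $T$ be a triangle of area $A$ that is a covering, let $\lambda$ be the length of one of its sides, and let $H=2A/\lambda$ be the altitude on that side. A chord of $T$ parallel to this side, at distance $y$ from it, has length $\lambda(1-y/H)$. By Lemma~\ref{lem:test}(c), $T$ contains a square of side $\frac12$ with one diagonal parallel to the side. This diagonal has length $1/\sqrt2$. Its distance from the side is at least half the other diagonal, that is, at least $\sqrt2/4$. Hence
\[
\frac1{\sqrt2}\le\lambda\Bigl(1-\frac{\sqrt2}4\cdot\frac\lambda{2A}\Bigr),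
\]
and multiplying by $4\sqrt2A$ and rearranging gives
\begin{equation}\label{eq:side}
\lambda^2\le4A\,(\sqrt2\,\lambda-1).
\end{equation}

Put $A_T=|\triangle_\beta|=\beta^2/\sqrt3$ and assume $A\le A_T$. By~\eqref{eq:side} the factor $\sqrt2\lambda-1$ is positive, so~\eqref{eq:side} remains true with $A_T$ in place of $A$:
\[
\lambda^2-4\sqrt2A_T\,\lambda+4A_T\le0 .
\]
The roots of this quadratic are $\delta$ and $\sqrt3\,\delta$. Indeed, their product is $\sqrt3\,\delta^2=4\beta^2/\sqrt3=4A_T$, and since $1+\sqrt3=2\sqrt2\beta$, their sum is $2\sqrt2\beta\cdot2\beta/\sqrt3=4\sqrt2A_T$. So every side of $T$ has length in $[\delta,\sqrt3\,\delta]$.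

Let $\omega\ge\frac\pi3$ be the largest angle of $T$, let $a,b$ be the sides enclosing it, and let $c$ be the opposite side. If $\omega>\frac{2\pi}3$, the law of cosines gives $c^2>a^2+b^2+ab\ge3\delta^2$, which is impossible. So $\omega\in[\frac\pi3,\frac{2\pi}3]$ and
\[
A=\tfrac12ab\sin\omega\ge\tfrac12\delta^2\cdot\tfrac{\sqrt3}2=A_T .
\]
Thus $A=A_T$, which forces $a=b=\delta$ and $\omega\in\{\frac\pi3,\frac{2\pi}3\}$. If $\omega=\frac{2\pi}3$, the altitude on $c$ is $\delta\cos\frac\pi3=\beta/\sqrt3<1/\sqrt2$, contradicting Lemma~\ref{lem:test}(d). So $\omega=\frac\pi3$ and $T$ is congruent to $\triangle_\beta$.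
\end{proof}

Together with Proposition~\ref{prop:beta}, this shows that $\triangle_\beta$ is, up to congruence, the unique smallest triangle that is a covering.

\section{Isosceles triangles and trapezoids}\label{sec:trap}

For $t>0$, $b>0$ and $0<s\le b/2t$ let
\[
Q(t,b,s)=\Bigl\{(x,y):\ 0\le y\le s,\ |x|\le\frac b2-ty\Bigr\}.
\]
Here $b$ is the length of the longer base, $s$ is the height, and the legs make the angle $\tau=\arctan t\in(0,\frac\pi2)$ with the vertical. Up to congruence these sets are all isosceles triangles ($s=b/2t$) and all isosceles trapezoids other than rectangles, and $Z$ is congruent to $Q(\frac1{\sqrt3},\frac2{\sqrt3},\frac1{\sqrt2})$. The area is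
\[
A=s\,(b-st).
\]
The function $\sigma\mapsto\sigma(b-\sigma t)$ has derivative $b-2\sigma t\ge0$ on $[0,b/2t]$. Therefore
\begin{equation}\label{eq:mono}
s\ge s_0>0\ \text{ and }\ b\ge b_0\quad\Longrightarrow\quad A\ge s_0(b-s_0t)\ge s_0\,(b_0-s_0t).
\end{equation}
So we need lower bounds for $s$ and for $b$. The difficulty is that a test curve may fit in either of two positions, and a covering uses the cheaper one. Squares avoid the difficulty, but they do not give a sharp bound near $Z$. The sharp bounds come from a trade-off: if $s$ is small, a suitable test curve is too tall when turned, so it must fit unturned, and this forces $b$ to be large.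

The analogue of $L$ is again the combination of the three side inequalities in which the translation cancels. Put
\[
g_t(x)=\max\{|\cos x|,\,t|\sin x|\}+t|\sin x| .
\]

\begin{lemma}\label{lem:fit}
If $Q(t,b,s)$ contains a translate of the test parallelogram $P$ with weights $a_1,a_2$ and angles $x_1,x_2$, then $w_y(P)\le s$ and $a_1g_t(x_1)+a_2g_t(x_2)\le b$.
\end{lemma}

\begin{proof}
The first inequality holds because $Q(t,b,s)$ lies in a horizontal strip of width $s$. Let $n_1=(1,t)$, $n_2=(-1,t)$, $n_3=(0,-2t)$, so that $n_1+n_2+n_3=0$. On $Q(t,b,s)$ we have $p\cdot n_1\le\frac b2$, $p\cdot n_2\le\frac b2$ and $p\cdot n_3\le0$. Hence $\sum_ih_P(n_i)=\sum_ih_{P+v}(n_i)\le b$ if $P+v\subseteq Q(t,b,s)$. By~\eqref{eq:hP} the left side is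
\[
\sum_ka_k\Bigl(\tfrac12|\cos x_k+t\sin x_k|+\tfrac12|\cos x_k-t\sin x_k|+t|\sin x_k|\Bigr),
\]
and $\frac12(|A+B|+|A-B|)=\max\{|A|,|B|\}$ for real $A,B$.
\end{proof}

Which test curves are tight for $Z$? There the base is as short as $L\le1$ allows, so we want a curve with $L=1$ whose turned copy is just too tall. For a test parallelogram $L=a_1g(e_1)+a_2g(e_2)$, and $g=1$ exactly in the directions $\frac\pi6,\frac\pi2,\frac{5\pi}6$. A segment at angle $\frac\pi6$, perpendicular to a leg, is one such curve; it gives (N4) below, which is useful for steep legs. A parallelogram with sides at angles $\frac\pi6$ and $\frac\pi2$ is another; it gives (N5), which is useful for $t\ge1/\sqrt3$.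

\begin{lemma}\label{lem:N}
Let $Q(t,b,s)$ be a covering, let $\tau=\arctan t$, and let $\rho(t)=\frac12\sqrt{1+4t+5t^2}$. Then:
\begin{enumerate}
\item[(N1)] $s\ge1/\sqrt2$;
\item[(N2)] $b\ge\rho(t)$;
\item[(N3)] $b\ge(1+t)/\sqrt2$;
\item[(N4)] if $s<\cos\tau$, then $b\ge1/\cos\tau$;
\item[(N5)] if $s<\sqrt3/2$, then $b\ge s+2t-\sqrt3\,st$.
\end{enumerate}
Moreover, for every $\kappa\le1$ the function $\rho(t)-\kappa t$ is nondecreasing on $[0,\infty)$.
\end{lemma}

\begin{proof}
(N1) is Lemma~\ref{lem:test}(d).

For (N2) and (N3) take the square of side $\frac12$ with edge angles $x$ and $x+\frac\pi2$, where $x\in[0,\frac\pi2]$. By Lemmas~\ref{lem:test}(c) and~\ref{lem:fit}, $b\ge\frac12\bigl(g_t(x)+g_t(x+\frac\pi2)\bigr)$. Using the first entry of the maximum for $g_t(x)$ and the second for $g_t(x+\frac\pi2)$, we get $g_t(x)\ge\cos x+t\sin x$ and $g_t(x+\frac\pi2)\ge2t\cos x$. Thus $b\ge\frac12\bigl((1+2t)\cos x+t\sin x\bigr)$. Taking for $x$ the angle of the vector $(1+2t,t)$ gives $b\ge\frac12\sqrt{(1+2t)^2+t^2}=\rho(t)$. For $x=\frac\pi4$, using the first entry both times, $g_t(\frac\pi4)$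 and $g_t(\frac{3\pi}4)$ are at least $(1+t)/\sqrt2$, which gives (N3).

(N4) Let $P$ be the unit segment at angle $\tau$. Then $w_y(RP)=\cos\tau>s$, so by Lemmas~\ref{lem:test}(b) and~\ref{lem:fit} it is $P$ that fits, and $b\ge g_t(\tau)\ge\cos\tau+\tan\tau\sin\tau=1/\cos\tau$.

(N5) Let $2s/\sqrt3<a<1$, and let $P$ have weight $a$ at angle $\frac\pi6$ and weight $1-a$ at angle $\frac\pi2$. The edges of $RP$ have angles $\frac{2\pi}3$ and $\pi$, so $w_y(RP)=a\sqrt3/2>s$. Again $P$ fits, and
\[
b\ge a\,g_t(\tfrac\pi6)+(1-a)\,g_t(\tfrac\pi2)\ge a\Bigl(\frac{\sqrt3}2+\frac t2\Bigr)+2t(1-a)=\frac{\sqrt3}2a+2t-\frac32at .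
\]
Letting $a\downarrow2s/\sqrt3$ gives (N5).

Finally, $\rho(t)=\frac12|(1+2t,t)|$ is the norm of an affine function of $t$, hence convex, and $\rho'(0)=1$. So $\rho'\ge1\ge\kappa$ on $[0,\infty)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:trap}]
\emph{Rectangles.} Let the sides be $p\ge q$. A unit segment parallel to a side, turned or not, stays parallel to a side, so $p\ge1$. By Lemma~\ref{lem:test}(d), $q\ge1/\sqrt2$. The area is at least $1/\sqrt2>A_0$.

\emph{The sets $Q(t,b,s)$.} Let $Q(t,b,s)$ be a covering of area $A$. We use $A_0<0.5279$ and $\beta-\frac{\sqrt3}4>0.9659-0.4331>0.532$. The five cases below exhaust all $(t,s)$ with $s\ge1/\sqrt2$, which suffices by (N1).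

\emph{Case 1: $t<\frac1{\sqrt3}$ and $s<\cos\tau$.} By (N1), (N4) and~\eqref{eq:mono},
\[
A\ge F(\tau):=\frac1{\sqrt2}\Bigl(\frac1{\cos\tau}-\frac{\tan\tau}{\sqrt2}\Bigr).
\]
We have $F'(\tau)=\frac1{\sqrt2}\bigl(\sin\tau-\frac1{\sqrt2}\bigr)/\cos^2\tau<0$ for $\tau<\frac\pi4$, and $F(\frac\pi6)=\frac{\sqrt2}{\sqrt3}-\frac1{2\sqrt3}=A_0$. Since $\tau<\frac\pi6$, we get $A>A_0$.

\emph{Case 2: $t<\frac1{\sqrt3}$ and $s\ge\cos\tau$.} By (N3) and~\eqref{eq:mono} with $s_0=\cos\tau$,
\[
A\ge\frac{\cos\tau+\sin\tau}{\sqrt2}-\sin\tau\cos\tau=\frac u{\sqrt2}-\frac{u^2-1}2,\qquad u=\cos\tau+\sin\tau .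
\]
For $0<\tau<\frac\pi6$ we have $1<u<\frac{1+\sqrt3}2$, and the right side is decreasing in $u$ for $u>\frac1{\sqrt2}$. At $u=\frac{1+\sqrt3}2$ we have $u/\sqrt2=\beta$ and $u^2-1=\frac{\sqrt3}2$. So $A\ge\beta-\frac{\sqrt3}4>A_0$.

\emph{Case 3: $t\ge\frac1{\sqrt3}$ and $s\ge\frac{\sqrt3}2$.} By (N2) and~\eqref{eq:mono}, $A\ge\frac{\sqrt3}2\bigl(\rho(t)-\frac{\sqrt3}2t\bigr)$, which is nondecreasing in $t$. At $t=\frac1{\sqrt3}$ we have $\rho^2=\frac14\bigl(\frac83+\frac4{\sqrt3}\bigr)=\frac{2+\sqrt3}3=\frac43\beta^2$, so $\frac{\sqrt3}2\rho=\beta$. Hence $A\ge\beta-\frac34\cdot\frac1{\sqrt3}=\beta-\frac{\sqrt3}4>A_0$.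

\emph{Case 4: $t\ge\frac7{10}$.} By (N1), (N2) and~\eqref{eq:mono}, $A\ge\frac1{\sqrt2}\bigl(\rho(t)-\frac t{\sqrt2}\bigr)$, which is nondecreasing in $t$. Since $\rho(\frac7{10})=\frac12\sqrt{6.25}=\frac54$, we get $A\ge\frac5{4\sqrt2}-\frac7{20}>0.533>A_0$.

\emph{Case 5: $\frac1{\sqrt3}\le t\le\frac7{10}$ and $\frac1{\sqrt2}\le s<\frac{\sqrt3}2$.} This case contains $Z$. By (N5),
\[
A=s(b-st)\ge B(s):=s^2+2st-(1+\sqrt3)s^2t .
\]
The coefficient of $s^2$ is $1-(1+\sqrt3)t<0$, so $B$ is concave. At the ends of the interval for $s$,
\begin{align*}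
B\Bigl(\frac1{\sqrt2}\Bigr)&=\frac12+\Bigl(\sqrt2-\frac{1+\sqrt3}2\Bigr)t\ \ge\ \frac12+\frac{\sqrt2}{\sqrt3}-\frac{1+\sqrt3}{2\sqrt3}=A_0,\\
B\Bigl(\frac{\sqrt3}2\Bigr)&=\frac34-\frac{3-\sqrt3}4\,t\ \ge\ 0.75-0.317\cdot0.7=0.5281>A_0 .
\end{align*}
In the first line the coefficient of $t$ is positive (it exceeds $0.048$), so the inequality holds and is strict unless $t=\frac1{\sqrt3}$. Write $s=(1-\nu)\frac1{\sqrt2}+\nu\frac{\sqrt3}2$ with $0\le\nu<1$. By concavity, $A\ge(1-\nu)B(\frac1{\sqrt2})+\nu B(\frac{\sqrt3}2)\ge A_0$. Equality forces $\nu=0$, then $t=\frac1{\sqrt3}$, and then equality in (N5), which gives $b=s+2t-s=\frac2{\sqrt3}$. These are the parameters of $Z$.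
\end{proof}

By Theorem~\ref{thm:Z} the bound is attained, so $Z$ is, up to congruence, the unique smallest covering in this family.

\section{General convex coverings}\label{sec:lower}

We first recall the compactness tool. Let $\mathbb D$ be the closed unit disk centered at $0$. The \emph{Hausdorff distance} of two nonempty compact sets $C,C'$ is the least $\varepsilon\ge0$ with $C\subseteq C'+\varepsilon\mathbb D$ and $C'\subseteq C+\varepsilon\mathbb D$. \emph{Blaschke's selection theorem} states that every sequence of nonempty compact convex sets contained in a fixed disk has a subsequence that converges in Hausdorff distance to a nonempty compact convex set.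

Put $r=1/\pi$. We shall use the following bound twice. If $K$ is convex, $r\mathbb D\subseteq K$ and $p\in K\setminus\{0\}$, then $K$ contains the triangle with apex $p$ whose base is the diameter of $r\mathbb D$ perpendicular to $p$. Its area is $r|p|$, so
\begin{equation}\label{eq:bounded}
|p|\le|K|/r .
\end{equation}
By Lemma~\ref{lem:test}(a), a closed convex covering of finite area is therefore compact.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
\emph{Existence.} Let $\mu_0$ be the infimum of the areas of convex coverings; it is finite by Theorem~\ref{thm:Z}. Let $K_n$ be closed convex coverings with $|K_n|\to\mu_0$, translated so that $r\mathbb D\subseteq K_n$. By~\eqref{eq:bounded} they lie in a fixed disk. Passing to a subsequence, their Hausdorff distances $\varepsilon_n$ from some compact convex set $K$ tend to $0$. Since $K_n$ is convex and contains $r\mathbb D$,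
\[
K\subseteq K_n+\varepsilon_n\mathbb D\subseteq K_n+\frac{\varepsilon_n}rK_n=\Bigl(1+\frac{\varepsilon_n}r\Bigr)K_n ,
\]
so $|K|\le\mu_0$. To see that $K$ is a covering, let $\gamma\in\mathcal S$ and $R^{j_n}\gamma+v_n\subseteq K_n$. The $j_n$ take four values modulo $4$ and the $v_n$ are bounded, so along a subsequence $R^{j_n}=R^j$ and $v_n\to v$. For $p\in\gamma$ the point $R^jp+v_n$ is within $\varepsilon_n$ of $K$, and $K$ is closed, so $R^jp+v\in K$. Hence $K$ is a convex covering of area $\mu_0$.

\emph{Two perpendicular unit segments.} Let $K$ be a compact convex covering. For each direction, $K$ contains a unit segment in that direction or in the perpendicular one, and the choice may vary with the direction. Connectedness shows that somewhere both choices are available. Let $D\subseteq\mathbb R/\pi\mathbb Z$ be the set of directions of unit segments contained in $K$. It is closed, because a sequence of unit segments in the compact set $K$ has a subsequence whose endpoints converge. By Lemma~\ref{lem:test}(b), $D\cup(D+\frac\pi2)=\mathbb R/\pi\mathbb Z$. The circle $\mathbb R/\pi\mathbb Z$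 is connected and the closed sets $D$ and $D+\frac\pi2$ are nonempty, so they intersect. Thus $K$ contains two perpendicular unit segments; after an isometry, call them $\mathcal H$ (horizontal) and $\mathcal V$ (vertical).

\emph{The area is at least $\frac12$.} If the line through $\mathcal H$ misses $\mathcal V$, then the farther end of $\mathcal V$ is at distance greater than $1$ from this line, and $K$ contains a triangle with base $\mathcal H$ and area greater than $\frac12$. Otherwise the ends of $\mathcal V$ are at distances $b$ and $1-b$ from the line, on opposite sides. The two triangles with base $\mathcal H$ and these ends as apexes lie in $K$, do not overlap, and have total area $\frac12$.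

\emph{The area is not $\frac12$.} Suppose $|K|=\frac12$. By the previous step, and by the same step with $\mathcal H$ and $\mathcal V$ exchanged, the line through each segment meets the other segment. So the intersection point of the two lines lies on both segments. Taking it as the origin,
\[
\mathcal H=[(-a,0),(1-a,0)],\qquad\mathcal V=[(0,-b),(0,1-b)],\qquad0\le a,b\le1 .
\]
Let $C\subseteq K$ be the convex hull of $\mathcal H\cup\mathcal V$. By the previous step $|C|\ge\frac12=|K|$. If some $p\in K$ were outside the closed set $C$, a neighborhood of $p$ would miss $C$ and meet the interior of $K$, giving $|K|>|C|$. So $K=C$.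

If $a\in\{0,1\}$, one end of $\mathcal H$ lies on $\mathcal V$ and $K$ is a triangle; the same holds if $b\in\{0,1\}$. But a triangle of area $\frac12<|\triangle_\beta|$ is not a covering, by Theorem~\ref{thm:tri}.

Let $0<a,b<1$. Then $K$ is a quadrilateral with diagonals $\mathcal H$ and $\mathcal V$, and we show that after a slight turn neither diagonal direction admits a unit segment. Choose
\[
0<\kappa\le\min\Bigl\{\frac{1-a}{1-b},\ \frac ab,\ \frac{1-b}a,\ \frac b{1-a}\Bigr\}.
\]
A linear function attains its extrema on $K$ at vertices. At the vertices $(1-a,0)$, $(0,1-b)$, $(-a,0)$, $(0,-b)$ the function $\ell_1=x+\kappa y$ takes the values $1-a$, $\kappa(1-b)$, $-a$, $-\kappa b$. Since $\kappa(1-b)\le1-a$ and $\kappa b\le a$, its range on $K$ is $[-a,1-a]$. The function $\ell_2=-\kappa x+y$ takes the values $-\kappa(1-a)$, $1-b$, $\kappa a$, $-b$. Since $\kappa a\le1-b$ and $\kappa(1-a)\le b$, its range is $[-b,1-b]$. Both ranges have length $1$.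

Let $0<\psi<2\arctan\kappa$. Then $(1-\cos\psi)/\sin\psi=\tan\frac\psi2<\kappa$, that is, $\cos\psi+\kappa\sin\psi>1$. Along a unit segment in direction $(\cos\psi,\sin\psi)$ the function $\ell_1$ changes by $\cos\psi+\kappa\sin\psi>1$. Along a unit segment in direction $(-\sin\psi,\cos\psi)$ the function $\ell_2$ changes by the same amount. So $K$ contains neither segment, contradicting Lemma~\ref{lem:test}(b). Hence $|K|>\frac12$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{JYAT}
Mook Kwon Jung, Sang Duk Yoon, Hee-Kap Ahn, and Takeshi Tokuyama,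
\emph{Universal convex covering problems under translation and discrete rotations},
arXiv:2211.14807 (2022).

\end{thebibliography}
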